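\title{Bismut Ambrose--Singer manifolds with vanishing Ricci curvatures}

\begin{abstract}
A Hermitian manifold is Bismut Ambrose--Singer (BAS) if the torsion and the curvature of its Bismut connection are parallel. Ni and Zheng conjectured that a compact or complete BAS manifold whose first and third Bismut Ricci curvatures vanish is Bismut flat. We show that this is false in every complex dimension $n\ge5$: the products $S^{2n_1+1}\times S^{2n_2+1}$ with $n_1,n_2\ge2$ carry homogeneous counterexamples, the smallest being $S^5\times S^5$. The bound is sharp: for $n\le4$ the statement holds, even locally. In every dimension, the vanishing of the third Ricci curvature alone forces flatness if the metric is pluriclosed or the Bismut curvature operator is semidefinite.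
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $(M,g,J)$ be a Hermitian manifold of complex dimension $n$, with fundamental form $\omega(X,Y)=g(JX,Y)$. A connection $D$ on $TM$ is \emph{Hermitian} if $Dg=0$ and $DJ=0$. Its torsion and curvature are
\[
T(X,Y)=D_XY-D_YX-[X,Y],\qquad R(X,Y)=[D_X,D_Y]-D_{[X,Y]},
\]
and we write $T(X,Y,Z)=g(T(X,Y),Z)$ and $R(X,Y,Z,W)=g(R(X,Y)Z,W)$. The \emph{Bismut connection} is the unique Hermitian connection whose torsion is totally skew-symmetric, that is, for which $T(X,Y,Z)$ is a $3$-form. It is the Levi-Civita connection exactly when $g$ is K\"ahler. A metric connection is \emph{Ambrose--Singer} if $DT=0$ and $DR=0$, and a Hermitian manifold whose Bismut connection has this property is a \emph{Bismut Ambrose--Singer}, or \emph{BAS}, manifold. The torsion-free BAS manifolds are the locally symmetric K\"ahler manifolds.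

From now on $D$ is the Bismut connection, and all tensors are extended complex-multilinearly. Let $e_1,\dots,e_n$ be a local unitary frame of $T^{1,0}M$, so that $g(e_l,\bar e_m)=\delta_{lm}$. For $X,Y\in T^{1,0}M$ the three \emph{Bismut Ricci curvatures} are
\begin{gather*}
\mathrm{Ric}^{(1)}(X,\bar Y)=\sum_l R(X,\bar Y,e_l,\bar e_l),\qquad
\mathrm{Ric}^{(2)}(X,\bar Y)=\sum_l R(e_l,\bar e_l,X,\bar Y),\\
\mathrm{Ric}^{(3)}(X,\bar Y)=\sum_l R(X,\bar e_l,e_l,\bar Y),
\end{gather*}
and the first is defined on all complexified vectors, as the $2$-form $\mathrm{Ric}^{(1)}(X,Y)=\sum_lR(X,Y,e_l,\bar e_l)$.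

The form $\mathrm{Ric}^{(1)}(X,Y)$ is the trace of $R(X,Y)$ on $T^{1,0}M$. It is the curvature of the connection induced on the line bundle $\Lambda^nT^{1,0}M$, and it vanishes exactly when the curvature takes values in $\mathfrak{su}(n)$. The third Ricci curvature follows the Riemannian recipe. The trace of $Z\mapsto R(Z,X)\bar Y$ is $\sum_lR(e_l,X,\bar Y,\bar e_l)+\sum_lR(\bar e_l,X,\bar Y,e_l)$; the first sum vanishes because $R(e_l,X)$ preserves $T^{0,1}M$, and the second is $\mathrm{Ric}^{(3)}(X,\bar Y)$. On a BAS manifold $\mathrm{Ric}^{(1)}$ has type $(1,1)$ and equals $\mathrm{Ric}^{(2)}$ (Proposition~\ref{prop:pair}), so only the first and the third need to be considered. The following conjecture is posed in \cite{NZ}.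

\begin{quote}
\textbf{Conjecture.} \emph{Let $(M^n,g)$ be a compact (or complete) BAS manifold. If $\mathrm{Ric}^{(1)}=0$ and $\mathrm{Ric}^{(3)}=0$, then $R=0$.}
\end{quote}

The simplest cases support it. If $g$ is K\"ahler, the three Ricci curvatures coincide, and a Ricci-flat locally symmetric K\"ahler manifold is flat; this is the case $T=0$ of Lemma~\ref{lem:killing}. With torsion, neither Ricci condition suffices alone, already for natural metrics on $S^3\times S^3$ (Remark~\ref{rem:hyp}), but for these metrics the two conditions together do give $R=0$ (Theorem~\ref{thm:D}). One is led to guess that the two conditions together replace Ricci-flatness. The guess is right up to dimension four and wrong from dimension five on.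

\begin{theorem}\label{thm:A}
Let $n_1,n_2\ge2$ and $n=n_1+n_2+1$. The compact simply connected manifold $S^{2n_1+1}\times S^{2n_2+1}$ carries a Hermitian structure of complex dimension $n$, invariant under the transitive action of $SU(n_1+1)\times SU(n_2+1)$, that is BAS and has $\mathrm{Ric}^{(1)}=\mathrm{Ric}^{(3)}=0$ but $R\neq0$. Taking $n_1=2$ and $n_2=n-3$ gives a counterexample to the conjecture for every $n\ge5$.
\end{theorem}

\begin{theorem}\label{thm:B}
Let $(M^n,g)$ be a BAS manifold with $n\le4$, not necessarily complete. If $\mathrm{Ric}^{(1)}=\mathrm{Ric}^{(3)}=0$, then $R=0$.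
\end{theorem}

The metric $g$ is \emph{pluriclosed} if $\partial\bar\partial\omega=0$. The \emph{Bismut curvature operator} at $p$ is the bilinear form $(X\wedge Y,Z\wedge W)\mapsto R(X,Y,Z,W)$ on $\Lambda^2T_pM$, which is symmetric on a BAS manifold (Proposition~\ref{prop:pair}).

\begin{theorem}\label{thm:C}
Let $(M^n,g)$ be a BAS manifold of any dimension, not necessarily complete, with $\mathrm{Ric}^{(3)}=0$. If $g$ is pluriclosed, or if the Bismut curvature operator is semidefinite at each point, then $R=0$.
\end{theorem}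

The counterexamples belong to a family of Hermitian structures of Calabi--Eckmann type on products of two odd spheres, and Theorem~\ref{thm:D} determines all members of the family with $\mathrm{Ric}^{(1)}=\mathrm{Ric}^{(3)}=0$. The cancellation behind them is a computation on $\mathbb C^2\oplus\mathbb C^2$, done by hand in Section~\ref{sec:model} and realized geometrically in Section~\ref{sec:family}. Sections~\ref{sec:point}--\ref{sec:low} are linear algebra at one point. The curvature operator splits the Lie algebra spanned by the $R(X,Y)$ into two commuting ideals, and $\mathrm{Ric}^{(3)}=0$ says that their contributions balance. If both ideals are traceless, the balance needs four complex dimensions, and the torsion reserves one further direction on which the curvature acts trivially. This accounts for the threshold $5=4+1$.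

\section{Background}\label{sec:background}

\subsection*{Linear algebra}
The form $g$ is complex bilinear, and $T^{1,0}$ and $T^{0,1}$ are isotropic for it; a complexified vector $W$ lies in $T^{1,0}$ if and only if $g(W,Z)=0$ for all $Z\in T^{1,0}$. For $X,Y\in T^{1,0}$ we have $X=\sum_lg(X,\bar e_l)e_l$ and $\omega(X,\bar Y)=\sqrt{-1}\,g(X,\bar Y)$. The Hermitian norm of a complexified vector $W$ is $|W|^2=g(W,\bar W)=\sum_l\big(|g(W,e_l)|^2+|g(W,\bar e_l)|^2\big)$. The symbol $\mathfrak S$ denotes a cyclic sum. Forms are normalized by $d\alpha(X,Y)=X\alpha(Y)-Y\alpha(X)-\alpha([X,Y])$ and $(\theta\wedge F)(X,Y,Z)=\mathfrak S_{XYZ}\,\theta(X)F(Y,Z)$.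

\subsection*{Three facts about a connection $D$ on $TM$}
\begin{itemize}
\item[(F1)] If a $q$-form $\varphi$ satisfies $D\varphi=0$, then
\[
d\varphi(X_0,\dots,X_q)=-\sum_{i<j}(-1)^{i+j}\varphi\big(T(X_i,X_j),X_0,\dots,\widehat{X_i},\dots,\widehat{X_j},\dots,X_q\big).
\]
Indeed, insert $[X,Y]=D_XY-D_YX-T(X,Y)$ in the invariant formula for $d\varphi$ and expand the derivatives $X_i\varphi(\cdots)$ by $D\varphi=0$; the terms containing $D_{X_i}X_j$ cancel.
\item[(F2)] The operator $[D_X,D_Y]-D_{[X,Y]}$ acts on tensor fields as the derivation that extends the endomorphism $R(X,Y)$. Hence $R(X,Y)$ annihilates every $D$-parallel tensor field.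
\item[(F3)] If $DT=0$, the first Bianchi identity \cite[Thm.~III.5.3]{KN} reads $\mathfrak S_{XYZ}R(X,Y)Z=\mathfrak S_{XYZ}T(T(X,Y),Z)$.
\end{itemize}

\begin{lemma}\label{lem:skew}
Let $(M,g,J)$ be almost Hermitian and let $D$ be a connection with $Dg=0$, $DJ=0$ and totally skew-symmetric torsion $T$.
\begin{itemize}
\item[(i)] $J$ is integrable if and only if $T(X,Y,Z)=0$ for all $X,Y,Z\in T^{1,0}$.
\item[(ii)] If $J$ is integrable, then $T=\sqrt{-1}\,(\partial-\bar\partial)\omega$ and $dT=-2\sqrt{-1}\,\partial\bar\partial\omega$.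
\end{itemize}
\end{lemma}

The first identity in (ii) is the formula $T=\pm d^c\omega$ of \cite{Bi,Ga} in our conventions.

\begin{proof}
(i) By the Newlander--Nirenberg theorem, $J$ is integrable if and only if sections of $T^{1,0}$ are closed under the bracket. For such sections $[X,Y]=D_XY-D_YX-T(X,Y)$, and $D_XY$, $D_YX$ lie in $T^{1,0}$ because $DJ=0$. So the condition is $T(X,Y)\in T^{1,0}$, that is, $g(T(X,Y),Z)=0$ for $Z\in T^{1,0}$.

(ii) Since $D\omega=0$ and $\omega(W,Z)=-g(W,JZ)$, fact (F1) gives
\[
d\omega(X,Y,Z)=\mathfrak S_{XYZ}\,\omega(T(X,Y),Z)=-T(JX,Y,Z)-T(X,JY,Z)-T(X,Y,JZ).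
\]
On two vectors of type $(1,0)$ and one of type $(0,1)$ the right side is $-\sqrt{-1}\,T(X,Y,Z)$. Thus $T^{2,1}=\sqrt{-1}\,\partial\omega$, and by conjugation $T^{1,2}=-\sqrt{-1}\,\bar\partial\omega$. By (i) there are no other components. Finally $d(\partial-\bar\partial)=\bar\partial\partial-\partial\bar\partial=-2\partial\bar\partial$.
\end{proof}

\subsection*{The Fubini--Study metric and the Hopf fibration}
On $\mathbb{CP}^m$ the multiple of the Fubini--Study metric with $\mathrm{Ric}(g)=kg$ has constant holomorphic sectional curvature $2k/(m+1)$, and its Riemannian curvature is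
\begin{equation}\label{eq:FSreal}
R(X,Y)Z=\frac{k}{2(m+1)}\big(g(Y,Z)X-g(X,Z)Y+\omega(Y,Z)JX-\omega(X,Z)JY-2\omega(X,Y)JZ\big).
\end{equation}
For $X,Y,Z\in T^{1,0}$ this gives $R(X,Y)=0$ and
\begin{equation}\label{eq:FS}
R(X,\bar Y)Z=\frac{k}{m+1}\big(g(X,\bar Y)Z+g(Z,\bar Y)X\big),
\end{equation}
since $\omega(\bar Y,Z)JX=g(Z,\bar Y)X$ and $-2\omega(X,\bar Y)JZ=2g(X,\bar Y)Z$.

Let $S^{2m+1}\subset\mathbb C^{m+1}$ be the unit sphere and $\eta$ the restriction of $\sum(x\,dy-y\,dx)$. This form is $U(m+1)$-invariant, it takes the value $1$ on the generator $z\mapsto\sqrt{-1}\,z$ of the Hopf circle action, and its kernel is the orthogonal complement of the fibers. The metric $g_{FS}$ on $\mathbb{CP}^m$ that makes the Hopf map a Riemannian submersion has $\mathrm{Ric}(g_{FS})=2(m+1)g_{FS}$. The form $d\eta=2\sum dx\wedge dy$ vanishes on the generator and is twice the K\"ahler form on horizontal vectors, so $d\eta$ is the pull-back of $2\omega_{FS}$.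

\section{The cancellation on $\mathbb C^2\oplus\mathbb C^2$}\label{sec:model}

Let $E=E_1\oplus E_2$ be an orthogonal sum of Hermitian vector spaces of dimensions $n_1,n_2$, with product $g(X,\bar Y)$, and let $X_i$ be the component of $X$ in $E_i$. Consider tensors $Q$ that assign to $X,Y\in E$ an endomorphism $Q(X,\bar Y)$ of $E$, linearly in $X$ and in $\bar Y$. Such a tensor has two contractions, the trace $\operatorname{tr}Q(X,\bar Y)$ and the vector $\sum_lQ(X,\bar e_l)e_l$. For a curvature tensor the trace is $\mathrm{Ric}^{(1)}(X,\bar Y)$, and the product of the vector with $\bar Y$ is $\mathrm{Ric}^{(3)}(X,\bar Y)$. In a unitary basis adapted to the splitting one reads off: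
\begin{equation}\label{eq:table}
\begin{array}{c|c|c}
Q(X,\bar Y)Z & \operatorname{tr}Q(X,\bar Y) & \sum_lQ(X,\bar e_l)e_l\\ \hline
g(Z_i,\bar Y_i)X_i & g(X_i,\bar Y_i) & n_iX_i\\
g(X_i,\bar Y_i)Z_j & n_j\,g(X_i,\bar Y_i) & \delta_{ij}X_i
\end{array}
\end{equation}
The last entry holds because $g(X_i,\bar e_l)\ne0$ only for $e_l\in E_i$, and such an $e_l$ has no component in $E_j$ for $j\ne i$.

Start with one block, of dimension $m$, and the tensor \eqref{eq:FS}. By \eqref{eq:table} both of its contractions are $k$ times the identity. To cancel them, subtract a \emph{twist} $\gamma\,g(X,\bar Y)Z$; Section~\ref{sec:family} shows that passing to the Hopf bundle does exactly this, with $\gamma>0$ the squared length of a vertical vector. The contractions become $k-m\gamma$ and $k-\gamma$. Both vanish only if $m=1$ and $\gamma=k$, and then the whole tensor vanishes. For $m\ge2$ the choice $\gamma=k$, forced by the second contraction, overshoots the trace, which becomes $-(m-1)k<0$.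

With two blocks there are mixed twists $g(X_i,\bar Y_i)Z_j$, $i\neq j$. By the last row of \eqref{eq:table} they change the trace and leave the other contraction untouched, so they can repair the overshoot. Take $n_1=n_2=2$ and $k=6$, so that the coefficient in \eqref{eq:FS} is $2$, and put
\begin{equation}\label{eq:model}
Q(X,\bar Y)Z=2\sum_{i}\big(g(X_i,\bar Y_i)Z_i+g(Z_i,\bar Y_i)X_i\big)-\sum_{i,j}\gamma_{ij}\,g(X_i,\bar Y_i)Z_j,
\qquad (\gamma_{ij})=\begin{pmatrix}6&-3\\-3&6\end{pmatrix}.
\end{equation}
Let $e_1,e_2$ be a unitary basis of $E_1$ and $e_3,e_4$ one of $E_2$. Then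
\[
Q(e_1,\bar e_1)=\operatorname{diag}(4,2,0,0)-\operatorname{diag}(6,6,-3,-3)=\operatorname{diag}(-2,-4,3,3),
\]
the endomorphism $Q(e_1,\bar e_2)$ sends $e_2$ to $2e_1$ and kills $e_1,e_3,e_4$, and $Q(e_1,\bar e_3)=Q(e_1,\bar e_4)=0$. All four are traceless, and
\[
\sum_lQ(e_1,\bar e_l)e_l=-2e_1+2e_1+0+0=0 .
\]
The tensor is invariant under permuting $e_1,e_2$, permuting $e_3,e_4$, and exchanging the blocks, so the same holds for every $e_l$ in place of $e_1$. Both contractions vanish and $Q\neq0$. The matrix $(\gamma_{ij})$ is positive definite, and this is what will allow it to serve as the metric on the fibers of $S^5\times S^5\to\mathbb{CP}^2\times\mathbb{CP}^2$.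

\section{Products of two odd spheres}\label{sec:family}

\subsection*{The family}
The parameters are integers $n_1,n_2\ge1$, real numbers $k_1,k_2>0$, and linearly independent vectors $v_1,v_2\in\mathbb R^2$, written $v_i=(v_i^1,v_i^2)$, with Euclidean products $\langle v_i,v_j\rangle$. Let $B_i=\mathbb{CP}^{n_i}$ with complex structure $J_i$, the multiple $g_i$ of the Fubini--Study metric with $\mathrm{Ric}(g_i)=k_ig_i$, and K\"ahler form $\omega_i$. Since the Ricci tensor does not change under scaling, $g_i=\frac{2(n_i+1)}{k_i}g_{FS}$, so the form $\alpha_i=\frac{n_i+1}{k_i}\eta_i$ on $S^{2n_i+1}$ satisfies $d\alpha_i=\omega_i$. Here and below pull-backs are suppressed. Let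
\[
\pi\colon M=S^{2n_1+1}\times S^{2n_2+1}\to B=B_1\times B_2,
\]
a principal $2$-torus bundle, and put, for $a=1,2$,
\[
\theta^a=\sum_iv_i^a\alpha_i,\qquad F^a=d\theta^a=\sum_iv_i^a\omega_i,\qquad g=g_1+g_2+(\theta^1)^2+(\theta^2)^2 .
\]
The vertical part of $g$ is $\sum_{i,j}\langle v_i,v_j\rangle\alpha_i\alpha_j$: the Gram matrix of $v_1,v_2$ is the metric on the fibers, and $g$ is a product metric on the two spheres exactly when $v_1\perp v_2$. The tangent bundle splits orthogonally as $TM=H_1\oplus H_2\oplus V$, where $V$ is tangent to the fibers, $H=H_1\oplus H_2=\ker\theta^1\cap\ker\theta^2$, and $H_i\cong\pi^*TB_i$. Let $\xi_1,\xi_2$ be the orthonormal frame of $V$ dual to $\theta^1,\theta^2$. These fields are constant combinations of the generators of the two circle actions, so they commute with each other and with horizontal lifts of vector fields on $B$. Define $J=J_1\oplus J_2$ on $H$ and $J\xi_1=\xi_2$, $J\xi_2=-\xi_1$. This is a $g$-orthogonal almost complex structure. We also regard $J_i$ as an endomorphism of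 $TM$ that vanishes on the other two summands.

\subsection*{The Bismut connection}
The first candidate is the connection that makes $\xi_1,\xi_2$ parallel and is the pull-back $\pi^*\nabla^B$ of the Levi-Civita connection on $H$. It preserves $g$ and $J$. Its torsion on two horizontal vectors is vertical and is given by the $F^a$, because $H$ is not integrable, while its torsion on a vertical and a horizontal vector is zero. Skew-symmetry requires $T(\xi_a,X,Y)=T(X,Y,\xi_a)=F^a(X,Y)$, and this dictates the correction. Let $A^a=\sum_iv_i^aJ_i$, so that $g(A^aX,Y)=F^a(X,Y)$, and define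
\begin{equation}\label{eq:D}
D\xi_a=0,\qquad D|_H=\pi^*\nabla^B+\sum_a\theta^a\otimes A^a .
\end{equation}

\begin{proposition}\label{prop:family}
For all values of the parameters, $J$ is integrable, $D$ is the Bismut connection of $(M,g,J)$, and $(M,g,J)$ is BAS. For $X,Y,Z\in T^{1,0}M$ with components $X_i,Y_i,Z_i$ in $H_i$, we have $R(X,Y)=0$ and
\begin{align}
R(X,\bar Y)Z&=\sum_i\frac{k_i}{n_i+1}\big(g(X_i,\bar Y_i)Z_i+g(Z_i,\bar Y_i)X_i\big)-\sum_{i,j}\langle v_i,v_j\rangle\,g(X_i,\bar Y_i)Z_j,\label{eq:R}\\
\mathrm{Ric}^{(1)}(X,\bar Y)&=\sum_i\Big(k_i-\sum_jn_j\langle v_i,v_j\rangle\Big)g(X_i,\bar Y_i),\label{eq:ric1}\\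
\mathrm{Ric}^{(3)}(X,\bar Y)&=\sum_i\big(k_i-|v_i|^2\big)\,g(X_i,\bar Y_i).\label{eq:ric3}
\end{align}
\end{proposition}

\begin{proof}
\emph{Parallel objects.} The connection $\nabla^B$ preserves $g_i$, $J_i$ and the splitting $TB_1\oplus TB_2$. Each $A^a$ is skew, preserves $H_1$ and $H_2$, and commutes with $J_1,J_2$. Hence $D$ preserves $g$, $J$, the splitting $H_1\oplus H_2\oplus V$ and the fields $\xi_a$, and therefore also $J_i$, $g_i$, $\omega_i$, $\theta^a$ and $F^a$.

\emph{Torsion.} Let $X,Y$ be horizontal lifts of vector fields on $B$. Then $T(\xi_a,\xi_b)=0$. Since $(\pi^*\nabla^B)_{\xi_a}X=0$, $D_X\xi_a=0$ and $[\xi_a,X]=0$, we get $T(\xi_a,X)=A^aX$. Since $\nabla^B$ is torsion-free, $D_XY-D_YX$ is the horizontal part of $[X,Y]$, so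
\[
T(X,Y)=-\sum_a\theta^a([X,Y])\,\xi_a=\sum_aF^a(X,Y)\,\xi_a .
\]
Thus $T(\xi_a,X,Y)=-T(X,\xi_a,Y)=T(X,Y,\xi_a)=F^a(X,Y)$, and the components with zero, two or three vertical arguments vanish. This says that $T=\sum_a\theta^a\wedge F^a$, a $3$-form, and it is $D$-parallel.

\emph{Integrability.} The horizontal part of a $(1,0)$-vector has type $(1,0)$, and $F^a$ is a horizontal form of type $(1,1)$, so $F^a$ vanishes on pairs of $(1,0)$-vectors. Hence $T$ vanishes on triples, and $J$ is integrable by Lemma~\ref{lem:skew}(i). By uniqueness $D$ is the Bismut connection.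

\emph{Curvature.} We have $R(\cdot,\cdot)\xi_a=0$. On $H$ write $D=D^0+\Theta$ with $D^0=\pi^*\nabla^B$ and $\Theta=\sum_a\theta^a\otimes A^a$. For any vector fields $U,W$ on $M$,
\[
R(U,W)=R^{0}(U,W)+D^0_U(\Theta(W))-D^0_W(\Theta(U))-\Theta([U,W])+[\Theta(U),\Theta(W)].
\]
Here $R^0=\pi^*R^B$. The $A^a$ commute, so the last term vanishes, and they are $D^0$-parallel, so the three middle terms equal $\sum_ad\theta^a(U,W)A^a$. Therefore
\begin{equation}\label{eq:Rreal}
R(U,W)=R^{B_1}(U,W)+R^{B_2}(U,W)+\sum_{i,j}\langle v_i,v_j\rangle\,\omega_i(U,W)J_j .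
\end{equation}
By \eqref{eq:FSreal}, $R^{B_i}$ is an expression in $g_i,\omega_i,J_i$ and the projection to $H_i$ with constant coefficients. All these are $D$-parallel, so $DR=0$ and $(M,g,J)$ is BAS. Each term of \eqref{eq:Rreal} vanishes on pairs of $(1,0)$-vectors. Formula \eqref{eq:R} follows from \eqref{eq:FS} and $\omega_i(X,\bar Y)J_jZ=(\sqrt{-1})^2g(X_i,\bar Y_i)Z_j$.

\emph{Ricci curvatures.} The vertical direction does not enter \eqref{eq:R}, so we may contract on $E=H^{1,0}$ with \eqref{eq:table}. The $i$-th term of the first sum contributes $\frac{k_i}{n_i+1}(n_i+1)=k_i$ to both contractions. The second sum contributes $-\sum_jn_j\langle v_i,v_j\rangle$ to the trace and $-|v_i|^2$ to the other contraction.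
\end{proof}

Since $R$ is real and vanishes on pairs of vectors of the same type, \eqref{eq:R} determines $R$ and \eqref{eq:ric1} determines the $2$-form $\mathrm{Ric}^{(1)}$.

\subsection*{The members with vanishing Ricci curvatures}

\begin{theorem}\label{thm:D}
In the family above:
\begin{itemize}
\item[(i)] $\mathrm{Ric}^{(1)}=\mathrm{Ric}^{(3)}=0$ if and only if $|v_i|^2=k_i$ for $i=1,2$, $(n_1-1)k_1=-n_2\langle v_1,v_2\rangle$ and $(n_2-1)k_2=-n_1\langle v_1,v_2\rangle$;
\item[(ii)] $R=0$ if and only if $n_1=n_2=1$, $|v_i|^2=k_i$ for $i=1,2$, and $\langle v_1,v_2\rangle=0$;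
\item[(iii)] the conditions in (i) are solvable if and only if $n_1=n_2=1$, in which case $R=0$, or $n_1,n_2\ge2$, in which case $R\ne0$. In the second case $(k_1,k_2,\langle v_1,v_2\rangle)$ is unique up to a common positive factor.
\end{itemize}
\end{theorem}

\begin{proof}
(i) By \eqref{eq:ric3}, $\mathrm{Ric}^{(3)}=0$ means $|v_i|^2=k_i$. Inserting this in \eqref{eq:ric1}, the two coefficients become $-(n_1-1)k_1-n_2\langle v_1,v_2\rangle$ and $-(n_2-1)k_2-n_1\langle v_1,v_2\rangle$.

(ii) For $X,Y\in H_1^{1,0}$ and $Z\in H_2^{1,0}$, formula \eqref{eq:R} gives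
\begin{equation}\label{eq:mixed}
R(X,\bar Y)Z=-\langle v_1,v_2\rangle\,g(X,\bar Y)Z .
\end{equation}
So $R=0$ implies $\langle v_1,v_2\rangle=0$, and (i) then gives $|v_i|^2=k_i$ and $(n_i-1)k_i=0$, hence $n_i=1$. Conversely, if $n_i=1$ then $g(Z_i,\bar Y_i)X_i=g(X_i,\bar Y_i)Z_i$, so the first sum in \eqref{eq:R} is $\sum_ik_i\,g(X_i,\bar Y_i)Z_i$. It cancels against the second sum when $|v_i|^2=k_i$ and $\langle v_1,v_2\rangle=0$.

(iii) Put $c=-\langle v_1,v_2\rangle$ and assume the conditions in (i). If one $n_i$ equals $1$, the corresponding equation gives $c=0$, and the other equation gives $n_1=n_2=1$; then $R=0$ by (ii). For $n_1=n_2=1$, orthogonal vectors with $|v_i|^2=k_i$ are solutions. If $n_1,n_2\ge2$, the equations read $k_1=n_2c/(n_1-1)$ and $k_2=n_1c/(n_2-1)$. So $c>0$, it determines $k_1$ and $k_2$, and $R\neq0$ by \eqref{eq:mixed}. The normalization $c=1/(n_1n_2)$ gives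
\begin{equation}\label{eq:sol}
|v_i|^2=k_i=\frac1{n_i(n_i-1)},\qquad\langle v_1,v_2\rangle=-\frac1{n_1n_2}.
\end{equation}
These numbers form a positive definite symmetric matrix, because $\frac1{n_1^2n_2^2}<\frac1{n_1(n_1-1)n_2(n_2-1)}$, so they are the Gram matrix of two linearly independent vectors of $\mathbb R^2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Choose the parameters as in \eqref{eq:sol}. By Proposition~\ref{prop:family} and Theorem~\ref{thm:D}, the structure is BAS with $\mathrm{Ric}^{(1)}=\mathrm{Ric}^{(3)}=0$ and $R\ne0$. The group $SU(n_1+1)\times SU(n_2+1)$ acts transitively on $M$. It preserves $\alpha_i$, $g_i$, $J_i$ and the generators of the circle actions, hence $g$ and $J$.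
\end{proof}

\begin{example}\label{ex:S5}
For $n_1=n_2=2$, multiply \eqref{eq:sol} by $12$: $k_i=|v_i|^2=6$ and $\langle v_1,v_2\rangle=-3$, so $v_1,v_2$ have equal length and meet at the angle $2\pi/3$. Then $g_i=g_{FS}$, $\alpha_i=\eta_i/2$, and the metric on $S^5\times S^5$ is
\[
g=g_{FS}^{(1)}+g_{FS}^{(2)}+\tfrac32\,(\eta_1^2-\eta_1\eta_2+\eta_2^2).
\]
Its Bismut curvature \eqref{eq:R} is the tensor \eqref{eq:model} on $H^{1,0}$.
\end{example}

\begin{remark}\label{rem:hyp}
Let $n_1=n_2=1$, so $M=S^3\times S^3$ and $n=3$, and take $|v_1|=|v_2|=1$, $\langle v_1,v_2\rangle=\frac12$. Then $R\neq0$ by \eqref{eq:mixed}. For $k_1=k_2=1$ we have $\mathrm{Ric}^{(3)}=0$, and for $k_1=k_2=\frac32$ we have $\mathrm{Ric}^{(1)}=0$. So neither Ricci condition can be dropped from Theorem~\ref{thm:B}, and $\mathrm{Ric}^{(3)}=0$ needs a supplementary hypothesis in Theorem~\ref{thm:C}.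
\end{remark}

\section{The curvature of a BAS manifold at a point}\label{sec:point}

For the rest of the paper $(M^n,g,J)$ is a BAS manifold, $p\in M$ is a fixed point and $\mathfrak m=T_pM$. For the Levi-Civita connection, the symmetry of $R$ in its two pairs of arguments comes from the Bianchi identity. With torsion the identity acquires an error term, but when $DT=0$ and $T$ is a $3$-form the error is a $4$-form, and this is enough.

\begin{proposition}\label{prop:pair}
The tensor
\[
\sigma(X,Y,Z,W)=g(T(X,Y),T(Z,W))+g(T(Y,Z),T(X,W))+g(T(Z,X),T(Y,W))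
\]
is a $4$-form, and
\begin{equation}\label{eq:bianchi}
\mathfrak S_{XYZ}R(X,Y,Z,W)=\sigma(X,Y,Z,W),\qquad R(X,Y,Z,W)=R(Z,W,X,Y).
\end{equation}
Moreover $R(X,Y)=0$ if $X,Y$ have the same type. In particular $\mathrm{Ric}^{(1)}$ is a $(1,1)$-form and $\mathrm{Ric}^{(1)}=\mathrm{Ric}^{(2)}$.
\end{proposition}

\begin{proof}
Exchanging $X$ and $Y$ in $\sigma$ changes the sign of the first term and turns each of the other two into minus the other. Exchanging $Y$ and $Z$ does the same with the second term singled out, and exchanging $Z$ and $W$ with the first. Adjacent transpositions generate all permutations, so $\sigma$ is a $4$-form. As $T$ is a $3$-form, $g(T(T(X,Y),Z),W)=g(T(X,Y),T(Z,W))$, and (F3) gives the first identity in \eqref{eq:bianchi}.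

Write out this identity for four cyclically permuted arguments, abbreviating $R(X,Y,Z,W)$ to $R_{XYZW}$:
\begin{align*}
R_{XYZW}+R_{YZXW}+R_{ZXYW}&=\sigma(X,Y,Z,W),\\
R_{YZWX}+R_{ZWYX}+R_{WYZX}&=\sigma(Y,Z,W,X),\\
R_{ZWXY}+R_{WXZY}+R_{XZWY}&=\sigma(Z,W,X,Y),\\
R_{WXYZ}+R_{XYWZ}+R_{YWXZ}&=\sigma(W,X,Y,Z).
\end{align*}
A $4$-cycle is odd, so the right sides alternate in sign and add up to $0$. On the left, the terms beginning with $XY$, $YZ$, $ZW$, $WX$ cancel in pairs by skewness in the last two slots. The remaining four terms add up to $2R_{ZXYW}-2R_{YWZX}$. This is the pair symmetry. Finally $R(Z,W)$ commutes with $J$, so $R(Z,W,X,Y)=0$ if $X,Y$ have the same type, and the last assertions follow from the pair symmetry.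
\end{proof}

The pair symmetry lets us diagonalize $R$, and $DR=0$ makes the diagonalization compatible with a Lie algebra. Let
\[
\mathfrak h=\operatorname{span}_{\mathbb R}\{R(X,Y):X,Y\in\mathfrak m\}\subset\mathfrak u(\mathfrak m,J)\subset\mathfrak{so}(\mathfrak m),
\]
where $\mathfrak u(\mathfrak m,J)$ consists of the skew endomorphisms that commute with $J$. Such an endomorphism preserves $T^{1,0}_p$, acts there as a skew-Hermitian map, and is determined by this action. On $\mathfrak{so}(\mathfrak m)$ we use the inner product $(A,B)=-\frac12\operatorname{tr}(AB)$, for which every $\operatorname{ad}_A$ is skew. By (F2) applied to the parallel tensor $R$,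
\begin{equation}\label{eq:equiv}
[A,R(Z,W)]=R(AZ,W)+R(Z,AW)\qquad(A\in\mathfrak h),
\end{equation}
so $\mathfrak h$ is a Lie algebra.

\begin{proposition}\label{prop:structure}
There are an orthonormal basis $\{A_a\}$ of $\mathfrak h$ and nonzero real numbers $\mu_a$, the nonzero eigenvalues of the curvature operator, such that
\begin{equation}\label{eq:diag}
R(X,Y)=\sum_a\mu_a\,g(A_aX,Y)\,A_a .
\end{equation}
The spans $\mathfrak h_+$ and $\mathfrak h_-$ of the $A_a$ with $\mu_a>0$ and with $\mu_a<0$ are commuting ideals, and $\mathfrak h=\mathfrak h_+\oplus\mathfrak h_-$. At $p$,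
\begin{itemize}
\item[(i)] $\mathrm{Ric}^{(3)}=0$ if and only if $\sum_a\mu_aA_a^2=0$;
\item[(ii)] $\mathrm{Ric}^{(1)}=0$ if and only if every $A\in\mathfrak h$ has trace zero on $T_p^{1,0}$.
\end{itemize}
\end{proposition}

\begin{proof}
Identify $\Lambda^2\mathfrak m$ with $\mathfrak{so}(\mathfrak m)$ by $(X\wedge Y)Z=g(X,Z)Y-g(Y,Z)X$. Then $(X\wedge Y,A)=g(AX,Y)$ and $[A,X\wedge Y]=AX\wedge Y+X\wedge AY$ for $A\in\mathfrak{so}(\mathfrak m)$. Define $\mathcal R\colon\mathfrak{so}(\mathfrak m)\to\mathfrak{so}(\mathfrak m)$ by $\mathcal R(X\wedge Y)=R(X,Y)$. Since $(\mathcal R(X\wedge Y),Z\wedge W)=R(X,Y,Z,W)$, the map $\mathcal R$ represents the curvature operator and is symmetric by \eqref{eq:bianchi}. Its image is $\mathfrak h$, so its kernel is $\mathfrak h^\perp$ and it restricts to a symmetric isomorphism of $\mathfrak h$. With an orthonormal eigenbasis $A_a$ of this restriction, $\mathcal R(B)=\sum_a\mu_a(B,A_a)A_a$, which for $B=X\wedge Y$ is \eqref{eq:diag}. Identity \eqref{eq:equiv} says that $\mathcal R$ commutes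 with $\operatorname{ad}_A$ for $A\in\mathfrak h$. Hence the eigenspaces of $\mathcal R|_{\mathfrak h}$, and their sums $\mathfrak h_\pm$, are ideals, and $[\mathfrak h_+,\mathfrak h_-]\subset\mathfrak h_+\cap\mathfrak h_-=0$.

For $X,Y\in T_p^{1,0}$, \eqref{eq:diag} and $A_aX=\sum_lg(A_aX,\bar e_l)e_l$ give
\[
\mathrm{Ric}^{(3)}(X,\bar Y)=\sum_a\mu_a\sum_lg(A_aX,\bar e_l)\,g(A_ae_l,\bar Y)=g\Big(\sum_a\mu_aA_a^2X,\bar Y\Big).
\]
A real endomorphism that vanishes on $T^{1,0}_p$ vanishes, by conjugation, on $T^{0,1}_p$, and (i) follows. Also $\mathrm{Ric}^{(1)}(X,Y)=\sum_a\mu_a\operatorname{tr}_{T^{1,0}}(A_a)\,g(A_aX,Y)$ for all $X,Y$, and the forms $g(A_a\cdot,\cdot)$ are linearly independent, which gives (ii).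
\end{proof}

\section{Two flatness criteria}\label{sec:flat}

Each $A_a^2$ is negative semidefinite, so condition (i) of Proposition~\ref{prop:structure} is a balance between $\mathfrak h_+$ and $\mathfrak h_-$. Linear algebra alone does not exclude such a balance. It is excluded when the error term $\sigma$ vanishes, because then $\mathfrak h$ and $\mathfrak m$ assemble into one Lie algebra whose Killing form on $\mathfrak m$ is computed by $\mathrm{Ric}^{(3)}$. Recall that the Killing form $K(x,y)=\operatorname{tr}(\operatorname{ad}_x\operatorname{ad}_y)$ of a Lie algebra is symmetric and satisfies $K([x,y],z)=K(x,[y,z])$.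

\begin{lemma}\label{lem:killing}
If $\mathrm{Ric}^{(3)}=0$ and $\sigma=0$ at $p$, then $R=0$ at $p$.
\end{lemma}

\begin{proof}
On $\mathfrak g=\mathfrak h\oplus\mathfrak m$ define a skew bracket by the commutator on $\mathfrak h$, by $[A,X]=AX$, and by $[X,Y]=-R(X,Y)$, for $A\in\mathfrak h$ and $X,Y\in\mathfrak m$. The Jacobi identity holds on $\mathfrak h$. For $A,B,X$ it is the definition of the commutator, for $A,X,Y$ it is \eqref{eq:equiv}, and for $X,Y,Z$ it is $\mathfrak S_{XYZ}R(X,Y)Z=0$, which is \eqref{eq:bianchi} with $\sigma=0$. So $\mathfrak g$ is a Lie algebra; let $K$ be its Killing form.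

Let $X\in\mathfrak m$. The map $\operatorname{ad}_X$ consists of two blocks, $P\colon\mathfrak m\to\mathfrak h$ and $P'\colon\mathfrak h\to\mathfrak m$, so $K(X,X)=\operatorname{tr}(PP')+\operatorname{tr}(P'P)=2\operatorname{tr}(P'P)$. Now $P'P\,Y=[X,-R(X,Y)]=R(X,Y)X$. Summing over an orthonormal basis $\{f\}$ of $\mathfrak m$ and using \eqref{eq:diag},
\[
\operatorname{tr}(P'P)=\sum_fg(R(X,f)X,f)=\sum_a\mu_a\sum_fg(A_aX,f)^2=\sum_a\mu_a|A_aX|^2=-g\Big(\sum_a\mu_aA_a^2X,X\Big)=0 .
\]
By polarization $K(\mathfrak m,\mathfrak m)=0$. For $A\in\mathfrak h$ we have $[Y,A]\in\mathfrak m$, so $K([X,Y],A)=K(X,[Y,A])=0$. The brackets $[X,Y]$ span $\mathfrak h$, hence $K$ vanishes on $\mathfrak h$. On the other hand,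
\[
K(A,A)=\operatorname{tr}_{\mathfrak h}(\operatorname{ad}_A)^2+\operatorname{tr}_{\mathfrak m}A^2\le\operatorname{tr}_{\mathfrak m}A^2,
\]
because $\operatorname{ad}_A$ is skew on $\mathfrak h$, and $\operatorname{tr}_{\mathfrak m}A^2<0$ unless $A=0$. So $\mathfrak h=0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Suppose $g$ is pluriclosed. Apply (F1) to the parallel $3$-form $T$, and write $T_{ij}=T(X_i,X_j)$. Since $T(T_{ij},X_l,X_m)=g(T_{ij},T_{lm})$, the pairs $(0,1)$ and $(2,3)$ each contribute $g(T_{01},T_{23})$, the pairs $(0,3)$ and $(1,2)$ each contribute $g(T_{12},T_{03})$, and the pairs $(0,2)$ and $(1,3)$ each contribute $-g(T_{02},T_{13})=g(T_{20},T_{13})$. Thus $dT=2\sigma$. By Lemma~\ref{lem:skew}(ii), $\partial\bar\partial\omega=0$ is equivalent to $\sigma=0$, and Lemma~\ref{lem:killing} applies at every point.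

Suppose the curvature operator is semidefinite at $p$. Then all $\mu_a$ have the same sign. Taking the trace of $\sum_a\mu_aA_a^2=0$ on $\mathfrak m$ gives $-2\sum_a\mu_a=0$, since $(A_a,A_a)=1$. So the sum is empty, $\mathfrak h=0$, and $R=0$ at $p$.
\end{proof}

In the family of Section~\ref{sec:family}, $dT=\sum_aF^a\wedge F^a=\sum_{i,j}\langle v_i,v_j\rangle\,\omega_i\wedge\omega_j$. The component $2\langle v_1,v_2\rangle\,\omega_1\wedge\omega_2$ is nonzero for the metrics of Theorem~\ref{thm:A} and Remark~\ref{rem:hyp}, so these are not pluriclosed.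

\section{Complex dimension at most four}\label{sec:low}

We assume $\mathrm{Ric}^{(1)}=\mathrm{Ric}^{(3)}=0$ and $R\neq0$ at $p$, and show that $n\ge5$. The conclusions of Proposition~\ref{prop:structure} cannot give this alone: the tensor \eqref{eq:model} lives on $\mathbb C^4$ and satisfies them, as Remark~\ref{rem:sharp} shows. The missing dimension comes from the torsion. Contracting $T$ with the Hermitian structure gives a parallel vector field, which $\mathfrak h$ must annihilate, and the Bianchi identity shows that this field controls all of $T$.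

\begin{lemma}\label{lem:tau}
Let $\tau=\sum_iT(e_i,\bar e_i)$. This complex vector field does not depend on the unitary frame, $\bar\tau=-\tau$, and $A\tau=0$ for all $A\in\mathfrak h$. If $\mathrm{Ric}^{(1)}=\mathrm{Ric}^{(3)}=0$ at $p$, then $|\tau|^2=\sum_{i,j,l}|T(e_i,e_j,\bar e_l)|^2$ at $p$.
\end{lemma}

\begin{proof}
The tensor $\sum_ie_i\otimes\bar e_i$ is determined by $g$ and $J$, so it is frame-independent and $D$-parallel. As $DT=0$, we get $D\tau=0$, and $R(X,Y)\tau=0$ by (F2). Also $\bar\tau=\sum_iT(\bar e_i,e_i)=-\tau$.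

Apply the first identity in \eqref{eq:bianchi} to $(X,\bar Y,e_i,\bar e_i)$ with $X,Y\in T^{1,0}_p$. The term $R(e_i,X,\bar Y,\bar e_i)$ vanishes, and $R(\bar Y,e_i,X,\bar e_i)=-R(e_i,\bar Y,X,\bar e_i)=-R(X,\bar e_i,e_i,\bar Y)$ by the pair symmetry. Hence
\begin{equation}\label{eq:diff}
\mathrm{Ric}^{(1)}(X,\bar Y)-\mathrm{Ric}^{(3)}(X,\bar Y)=\sum_i\sigma(X,\bar Y,e_i,\bar e_i).
\end{equation}
Under the hypothesis, setting $X=Y=e_j$ and summing over $j$ gives
\[
0=g(\tau,\tau)+\sum_{i,j}g\big(T(\bar e_j,e_i),T(e_j,\bar e_i)\big)+\sum_{i,j}g\big(T(e_i,e_j),T(\bar e_j,\bar e_i)\big).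
\]
The first term is $-|\tau|^2$ because $\tau=-\bar\tau$. In the second, $T(\bar e_j,e_i)=-T(e_i,\bar e_j)$ and $T(e_j,\bar e_i)=-\overline{T(e_i,\bar e_j)}$, so it equals $\sum|T(e_i,\bar e_j)|^2$. In the third, $T(\bar e_j,\bar e_i)=-\overline{T(e_i,e_j)}$, so it equals $-\sum|T(e_i,e_j)|^2$.

Put $t_{ij\bar l}=T(e_i,e_j,\bar e_l)$ and $S=\sum|t_{ij\bar l}|^2$. By Lemma~\ref{lem:skew}(i), $T(e_i,e_j,e_l)=0$, so $\sum|T(e_i,e_j)|^2=S$. Further $T(e_i,\bar e_j,e_l)=-t_{il\bar j}$ and $\overline{T(e_i,\bar e_j,\bar e_l)}=T(\bar e_i,e_j,e_l)=t_{jl\bar i}$, so $\sum|T(e_i,\bar e_j)|^2=2S$. Altogether $0=-|\tau|^2+2S-S$.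
\end{proof}

The remaining step is to count the dimensions that a traceless balance requires.

\begin{lemma}\label{lem:four}
Let $W$ be a Hermitian vector space and let $\mathfrak h_+,\mathfrak h_-\subset\mathfrak{su}(W)$ be Lie subalgebras, not both zero, with $[\mathfrak h_+,\mathfrak h_-]=0$ and $\mathfrak h_+\cap\mathfrak h_-=0$. Suppose that there are bases $\{A_a\}$ of $\mathfrak h_+$ and $\{B_b\}$ of $\mathfrak h_-$ with $\sum_aA_a^2=\sum_bB_b^2$. Then $\mathfrak h_+$ and $\mathfrak h_-$ have the same common kernel $E_0\subset W$, and $\dim_{\mathbb C}W-\dim_{\mathbb C}E_0\ge4$.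
\end{lemma}

\begin{proof}
The hypotheses are symmetric in $\mathfrak h_+$ and $\mathfrak h_-$. Pairing the identity with $w\in W$ gives $\sum_a|A_aw|^2=\sum_b|B_bw|^2$. So $\mathfrak h_+$ kills $w$ if and only if $\mathfrak h_-$ does; in particular both algebras are nonzero. Let $\mathfrak h=\mathfrak h_+\oplus\mathfrak h_-$ and $E=E_0^\perp$, of dimension $r$. Then $\mathfrak h$ preserves $E$ and embeds in $\mathfrak{su}(E)$, and
\begin{equation}\label{eq:nokernel}
\text{neither $\mathfrak h_+$ nor $\mathfrak h_-$ kills a nonzero vector of $E$.}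
\end{equation}
Orthogonal complements of invariant subspaces are invariant, so $E$ is an orthogonal sum of $\mathfrak h$-irreducible subspaces $E_s$. Suppose $r\le3$.

\emph{Case 1: every $E_s$ is a line.} Then $\mathfrak h$ consists of traceless imaginary diagonal matrices, so $\dim\mathfrak h\le r-1\le2$, and each of $\mathfrak h_\pm$ has dimension one. The given bases are $A=\sqrt{-1}\operatorname{diag}(a_s)$ and $B=\sqrt{-1}\operatorname{diag}(b_s)$ with $A^2=B^2$, so $b_s=\epsilon_sa_s$ with $\epsilon_s=\pm1$. By \eqref{eq:nokernel} all $a_s$ are nonzero. Tracelessness gives $\sum_sa_s=\sum_s\epsilon_sa_s=0$, hence $\sum_{\epsilon_s=1}a_s=\sum_{\epsilon_s=-1}a_s=0$. Both index sets are nonempty, since otherwise $B=\pm A$. A nonempty set of nonzero numbers with sum zero has at least two elements, so $r\ge4$, a contradiction.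

\emph{Case 2: some summand $E_1$ has dimension $2$ or $3$.} We claim that one of $\mathfrak h_\pm$ acts on $E_1$ by scalars. Suppose some $B\in\mathfrak h_-$ is not scalar on $E_1$. It is diagonalizable with at least two eigenspaces, so one eigenspace is a line, as $\dim E_1\le3$. This line is preserved by $\mathfrak h_+$, which commutes with $B$. So there is a linear function $\lambda$ on $\mathfrak h_+$ for which $\{w\in E_1:Aw=\lambda(A)w\text{ for all }A\in\mathfrak h_+\}$ is nonzero. This subspace is preserved by $\mathfrak h_+$ and by $\mathfrak h_-$, so it is $E_1$, and $\mathfrak h_+$ acts by scalars. This proves the claim. By symmetry, let $\mathfrak h_-$ act on $E_1$ by scalars; then $\mathfrak h_+$ acts on $E_1$ irreducibly.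

If $E=E_1$, the traceless scalars vanish and $\mathfrak h_-=0$, a contradiction. Otherwise $r=3$ and $E=E_1\oplus E_2$ with dimensions $2$ and $1$, and $\mathfrak h\subset\mathfrak{su}(E_1)\oplus\mathbb RZ$, where $Z=\sqrt{-1}\operatorname{diag}(1,1,-2)$ is central. Since $\mathfrak h_-\neq0$ acts by scalars on $E_1$ and on $E_2$, we have $\mathfrak h_-=\mathbb RZ$. The projection of $\mathfrak h_+$ to $\mathfrak{su}(E_1)$ is a subalgebra that acts irreducibly on $E_1$, because $Z$ is scalar there. Now $\mathfrak{su}(2)$ is $\mathbb R^3$ with the cross product, in which no plane is a subalgebra, and a subalgebra of dimension at most one has an invariant line in $E_1$. So the projection is onto. As $Z$ is central, $\mathfrak h_+\supset[\mathfrak h_+,\mathfrak h_+]=[\mathfrak{su}(E_1),\mathfrak{su}(E_1)]=\mathfrak{su}(E_1)$. Since $Z\notin\mathfrak h_+$, we get $\mathfrak h_+=\mathfrak{su}(E_1)$. This algebra kills $E_2$, contradicting \eqref{eq:nokernel}.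
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Suppose $R\neq0$ at $p$, so $\mathfrak h\ne0$. First, $\tau\neq0$ at $p$. Otherwise Lemma~\ref{lem:tau} gives $T^{2,1}=0$; then $T^{1,2}=0$ by conjugation, $T=0$ by Lemma~\ref{lem:skew}(i), $\sigma=0$, and $R=0$ at $p$ by Lemma~\ref{lem:killing}. Since $\bar\tau=-\tau$, the components satisfy $\tau^{0,1}=-\overline{\tau^{1,0}}$, so $\tau^{1,0}\ne0$. The algebra $\mathfrak h$ kills $\tau$ and preserves types, so it kills $\tau^{1,0}$.

Apply Lemma~\ref{lem:four} to $W=T_p^{1,0}$ and the ideals $\mathfrak h_\pm$ of Proposition~\ref{prop:structure}, with the bases formed by the $|\mu_a|^{1/2}A_a$. They lie in $\mathfrak{su}(W)$ by part (ii) of that proposition, and the identity between the sums of squares is part (i). The common kernel $E_0$ contains $\tau^{1,0}$, so $n\ge4+\dim E_0\ge5$.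
\end{proof}

The condition $\mathrm{Ric}^{(1)}=0$ entered twice, through \eqref{eq:diff} and through tracelessness. Without the latter, Lemma~\ref{lem:four} fails on $\mathbb C^2$ for the lines spanned by $\sqrt{-1}\operatorname{diag}(1,1)$ and $\sqrt{-1}\operatorname{diag}(1,-1)$.

\begin{remark}\label{rem:sharp}
Both inequalities in $n\ge4+\dim E_0\ge5$ are equalities on $S^5\times S^5$ (Example~\ref{ex:S5}). Let $E=H^{1,0}=E_1\oplus E_2$, let $I_i$ be the projection of $E$ to $E_i$, and let $N=N(X,\bar Y)$ be the endomorphism $Z\mapsto g(Z,\bar Y)X$. Denote by $\mathrm{pr}_1,\mathrm{pr}_2,\mathrm{pr}_0$ the projections of $\mathfrak{gl}(E)$ onto $\mathfrak{sl}(E_1)$, $\mathfrak{sl}(E_2)$, $\mathbb C(I_1-I_2)$, orthogonal for the trace form. For $X,Y\in E_1$ we have $\mathrm{pr}_1N=N-\frac12g(X,\bar Y)I_1$, $\mathrm{pr}_2N=0$ and $\mathrm{pr}_0N=\frac14g(X,\bar Y)(I_1-I_2)$, while \eqref{eq:model} gives $R(X,\bar Y)=2N-g(X,\bar Y)(4I_1-3I_2)$. Hence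
\[
R(X,\bar Y)=2\,\mathrm{pr}_1N+2\,\mathrm{pr}_2N-12\,\mathrm{pr}_0N .
\]
This holds for $X,Y\in E_2$ by exchanging the blocks, and for $X,Y$ in different blocks both sides vanish. On the other hand, $g(A_aX,\bar Y)=\operatorname{tr}_E(A_aN)$ and $\operatorname{tr}_E(A_aA_b)=-\delta_{ab}$, so in \eqref{eq:diag} an eigenspace with eigenvalue $\mu$ contributes $-\mu$ times the projection of $N$ onto its complexification. Therefore $\mathfrak h_-=\mathfrak{su}(2)\oplus\mathfrak{su}(2)$ with eigenvalue $-2$, and $\mathfrak h_+=\mathbb R(J_1-J_2)$ with eigenvalue $12$. The curvature operator is indefinite, the two ideals balance on the four-dimensional space $E$, and $E_0=V^{1,0}$ is the line that contains $\tau^{1,0}$.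
\end{remark}

\begin{thebibliography}{9}

\bibitem{Bi} Bismut, Math. Ann. 284 (1989).

\bibitem{Ga} Gauduchon, Boll. UMI 11-B (1997).

\bibitem{KN} Kobayashi and Nomizu, Volume I.

\bibitem{NZ} Lei Ni and Fangyang Zheng, \emph{A classification of locally Chern homogeneous Hermitian manifolds}, arXiv:2301.00579 (2023).

\end{thebibliography}
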